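\title{Palindromic switching rook polynomials without the Gorenstein property}

\begin{abstract}
To a finite collection $\mathcal P$ of unit cells of the plane one attaches a graded algebra $K[\mathcal P]$, defined by the inner $2$-minors of $\mathcal P$, and a switching rook polynomial $\tilde r_{\mathcal P}(t)$. A conjecture of Navarra, Qureshi and Rinaldo asserts that $K[\mathcal P]$ is Gorenstein if and only if its $h$-polynomial is palindromic, if and only if $\tilde r_{\mathcal P}$ is palindromic. We disprove it over every field. A collection of $14$ cells has a palindromic switching rook polynomial, while its algebra is not Cohen--Macaulay and its $h$-polynomial, which we compute, is not palindromic. There are also thin polyominoes with palindromic switching rook polynomial whose algebras have components with arbitrarily large differences of dimension. When all edge-connected components of $\mathcal P$ are simple, the obstruction is exactly a drop in the height of the ideal, and for thin components this gives a corrected equivalence.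
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Cells, minors and rooks}

Fix a field $K$. For $(i,j)\in\mathbb Z^2$, the \emph{cell} $(i,j)$ is the unit square $[i,i+1]\times[j,j+1]$; a cell is thus named by its lower-left corner, and we say ``the cell $(i,j)$'' or ``the vertex $(i,j)$'' when the meaning could be in doubt. A \emph{collection of cells} $\mathcal P$ is a non-empty finite set of cells, and $V(\mathcal P)$ is the set of all vertices of its cells. Two cells are \emph{adjacent} if they share an edge. The classes of the equivalence relation on $\mathcal P$ generated by adjacency are the \emph{components} of $\mathcal P$, and $\mathcal P$ is a \emph{polyomino} if it has one component. A polyomino is \emph{simple} if it has no holes, that is, if any two cells outside it are joined by a path of adjacent cells outside it. A collection is \emph{thin} if it contains no $2\times2$ block of cells.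

Let $a=(i,j)$ and $b=(k,l)$ with $i<k$ and $j<l$. The rectangle $[a,b]=[i,k]\times[j,l]$ is an \emph{inner interval} of $\mathcal P$ if all cells contained in it belong to $\mathcal P$. Its diagonal corners are $a,b$, and its anti-diagonal corners are $c=(i,l)$ and $d=(k,j)$. Let $S=K[x_v:v\in V(\mathcal P)]$, let $I_{\mathcal P}\subseteq S$ be the ideal generated by the binomials $x_ax_b-x_cx_d$ of all inner intervals, and let $K[\mathcal P]=S/I_{\mathcal P}$ with the standard grading. If the variables $x_v$ are read as the entries of a partially filled matrix, then $I_{\mathcal P}$ asks this matrix to have rank at most one on every rectangle that $\mathcal P$ fills. The \emph{$h$-polynomial} of $K[\mathcal P]$ is the polynomial $h(t)$ with $h(1)\ne0$ such that the Hilbert series of $K[\mathcal P]$ is $h(t)/(1-t)^{\dim K[\mathcal P]}$. A polynomial $\sum_{k=0}^sp_kt^k$ with $p_s\neq0$ is \emph{palindromic} if $p_k=p_{s-k}$ for all $k$.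

A \emph{run} of $\mathcal P$ is a maximal set of consecutive cells of $\mathcal P$ in one row or in one column. Rooks are placed on cells of $\mathcal P$, at most one per cell; two rooks \emph{attack} each other if they lie in a common run, and a placement is \emph{non-attacking} if no two of its rooks attack each other. If two rooks occupy the two diagonal corner cells of a rectangle all of whose cells belong to $\mathcal P$, a \emph{switching} moves them to the two anti-diagonal corner cells, or vice versa. Two non-attacking placements are identified if a finite sequence of switchings leads from one to the other. With $r_k$ the number of classes of placements of $k$ non-attacking rooks and $r_0=1$, the \emph{switching rook polynomial} is $\tilde r_{\mathcal P}(t)=\sum_{k\ge0}r_kt^k$. In a thin collection every filled rectangle lies in one run, so no switching applies to a non-attacking placement, and $\tilde r_{\mathcal P}$ is the ordinary \emph{rook polynomial}, which counts the non-attacking placements themselves.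

\begin{example}\label{ex:small}
If $\mathcal P$ is an $m\times n$ rectangle of cells, then $I_{\mathcal P}$ is the ideal of $2$-minors of a generic $(m+1)\times(n+1)$ matrix, and $K[\mathcal P]$ is the algebra generated by the products $s_it_j$; its component of degree $k$ has dimension $\binom{k+m}{m}\binom{k+n}{n}$. For one cell, a domino and a $2\times2$ square the identities
\[
(k+1)^2=\tbinom{k+2}{2}+\tbinom{k+1}{2},\qquad (k+1)\tbinom{k+2}{2}=\tbinom{k+3}{3}+2\tbinom{k+2}{3},
\]
\[
\tbinom{k+2}{2}^2=\tbinom{k+4}{4}+4\tbinom{k+3}{4}+\tbinom{k+2}{4}
\]
give the $h$-polynomials $1+t$, $1+2t$ and $1+4t+t^2$. These are the three switching rook polynomials. On the square there are two placements of two non-attacking rooks, and it is the switching that makes them count once.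
\end{example}

\subsection{The conjecture}

The following conjecture is posed in \cite{NQR}.

\medskip
\noindent\textbf{Conjecture.} \emph{For every collection of cells $\mathcal P$ the following are equivalent:}
\begin{itemize}
\item[(1)] \emph{$K[\mathcal P]$ is Gorenstein;}
\item[(2)] \emph{the $h$-polynomial of $K[\mathcal P]$ is palindromic;}
\item[(3)] \emph{the switching rook polynomial of $\mathcal P$ is palindromic;}
\item[(4)] \emph{$\mathcal P$ is domino-stable.}
\end{itemize}

Domino-stability is a combinatorial property of collections of cells introduced by Navarra, Qureshi and Rinaldo. We do not need its definition, because these authors prove that $\mathcal P$ is domino-stable if and only if $\tilde r_{\mathcal P}$ is palindromic \cite{NQR}. So (4) may be read as (3) throughout. The labels (1)--(4) always refer to these four conditions.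

Three published results explain why one would expect the conjecture to hold, and all three are used below. The \emph{edge ring} of a bipartite graph is the subalgebra of a polynomial ring $K[s_i,t_j]$ generated by the products $s_it_j$ over the edges $\{i,j\}$. It is an example of an \emph{affine monoid domain}: an algebra $K[M]$ spanned, inside a Laurent polynomial ring, by the monomials whose exponents lie in a finitely generated monoid $M\subseteq\mathbb Z^N$.

\begin{theorem}\label{thm:known}
Let $K$ be any field.
\begin{itemize}
\item[(QSS)] \emph{(\cite{QSS}; see also \cite{HM}.)} If $\mathcal P$ is a simple polyomino, then $K[\mathcal P]$ is isomorphic, with variables mapping to monomials, to the edge ring of a bipartite graph. It is a normal Cohen--Macaulay affine monoid domain. In particular $I_{\mathcal P}$ is prime.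
\item[(RR)] \emph{(\cite{RR}.)} If $\mathcal P$ is a simple thin polyomino, then the $h$-polynomial of $K[\mathcal P]$ is the rook polynomial of $\mathcal P$.
\item[(St)] \emph{(\cite[Theorem 4.4]{St}.)} A Cohen--Macaulay standard graded domain is Gorenstein if and only if its $h$-polynomial is palindromic.
\end{itemize}
\end{theorem}

For a simple thin polyomino, (QSS) and (St) give (1)$\Leftrightarrow$(2), and (RR) gives (2)$\Leftrightarrow$(3). The same argument works whenever $K[\mathcal P]$ is a Cohen--Macaulay domain with $h=\tilde r_{\mathcal P}$, as in Example~\ref{ex:small}. The conjecture assumes neither property, and the linear coefficients show where to look for trouble: since $I_{\mathcal P}$ contains no linear form,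
\[
h_1=|V(\mathcal P)|-\dim K[\mathcal P]=\operatorname{ht}I_{\mathcal P},\qquad\text{whereas}\qquad r_1=|\mathcal P|.
\]
The equality $h=\tilde r_{\mathcal P}$ therefore forces $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. We shall see that $I_{\mathcal P}$ always has a minimal prime of height $|\mathcal P|$, so that $K[\mathcal P]$ is not even Cohen--Macaulay when the height is smaller. The task is to make the height drop and to keep the rook polynomial palindromic.

\subsection{Results}

Let $\mathcal P_0=A\sqcup B$ be the collection of $14$ cells in Figure~\ref{fig:P0}, with
\[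
\begin{aligned}
A&=\{(2,4),(3,4),(3,3),(4,3),(4,2),(3,5),(5,3)\},\\
B&=\{(3,1),(2,1),(2,2),(1,2),(1,3),(2,0),(0,2)\}.
\end{aligned}
\]
The sets $A$ and $B$ are the components of $\mathcal P_0$. They touch at vertices, so $\mathcal P_0$ is weakly connected: any two of its cells are joined by a chain of cells in which consecutive cells share a vertex. Two symmetries of $\mathcal P_0$ will halve several verifications. The \emph{point reflection} $(x,y)\mapsto(6-x,6-y)$ of the plane acts on cells by $(i,j)\mapsto(5-i,5-j)$ and exchanges $A$ and $B$. The \emph{transposition} $(x,y)\mapsto(y,x)$ maps each of $A$ and $B$ to itself.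

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.7]
\foreach \x/\y in {2/4,3/4,3/3,4/3,4/2,3/5,5/3} {\filldraw[fill=gray!15] (\x,\y) rectangle ++(1,1);}
\foreach \x/\y in {3/1,2/1,2/2,1/2,1/3,2/0,0/2} {\filldraw[fill=gray!50] (\x,\y) rectangle ++(1,1);}
\draw[dashed,thick] (1,1) rectangle (5,5);
\foreach \x in {2,3,4} {\foreach \y in {2,3,4} {\fill (\x,\y) circle (2.5pt);}}
\foreach \x/\y in {2/4,3/3,4/2} {\draw[thick] (\x,\y) circle (6pt);}
\foreach \x in {0,...,6} {\node[below] at (\x,-0.2) {\scriptsize $\x$};}
\foreach \y in {0,...,6} {\node[left] at (-0.2,\y) {\scriptsize $\y$};}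
\end{tikzpicture}
\caption{The collection $\mathcal P_0$ of $14$ cells, with components $A$ (light) and $B$ (dark). The dashed $4\times4$ block contains ten cells of $\mathcal P_0$ but has only nine interior vertices (dots). The three circled vertices are those shared by $A$ and $B$.}
\label{fig:P0}
\end{figure}

\begin{theorem}\label{thm:A}
For every field $K$, the polynomial $\tilde r_{\mathcal P_0}(t)=(1+7t+13t^2+7t^3+t^4)^2$ is palindromic, so $\mathcal P_0$ satisfies \emph{(3)} and \emph{(4)}. But $K[\mathcal P_0]$ is not Cohen--Macaulay, so \emph{(1)} fails.
\end{theorem}

\begin{theorem}\label{thm:C}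
For every field $K$, the $h$-polynomial of $K[\mathcal P_0]$ is
\[
(1-t)\,\tilde r_{\mathcal P_0}(t)+t^5(1+t)^4=1+13t+61t^2+121t^3+73t^4-72t^5-117t^6-55t^7-9t^8 .
\]
It is not palindromic, so \emph{(2)} fails as well.
\end{theorem}

Thus the conjecture is false over every field, and (3) and (4) imply neither (1) nor (2). The failure of (3)$\Rightarrow$(1) is not caused by disconnectedness. Let $\mathcal P_*$ be the collection of $27$ cells in Figure~\ref{fig:Pstar},
\[
\mathcal P_*=\mathcal P_0\cup\{(6,y):-1\le y\le3\}\cup\{(x,-1):2\le x\le5\}\cup\{(7,2),(7,0),(3,-2),(5,-2)\},
\]
and for $k\ge1$ let $\mathcal P_k=\bigcup_{i=0}^{k-1}\bigl(\mathcal P_*+(7i,0)\bigr)$. The \emph{dimension of a prime} $\mathfrak p$ of a ring $R$ means $\dim R/\mathfrak p$.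

\begin{theorem}\label{thm:B}
Let $k\ge1$ and $V=V(\mathcal P_k)$. Then $\mathcal P_k$ is a thin polyomino and $\tilde r_{\mathcal P_k}$ is palindromic. The ring $K[\mathcal P_k]$ has a minimal prime of dimension $|V|-|\mathcal P_k|$, although $\dim K[\mathcal P_k]\ge|V|-|\mathcal P_k|+k$. So $K[\mathcal P_k]$ is not Cohen--Macaulay.
\end{theorem}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.6]
\foreach \x/\y in {2/4,3/4,3/3,4/3,4/2,3/5,5/3,3/1,2/1,2/2,1/2,1/3,2/0,0/2} {\filldraw[fill=gray!45] (\x,\y) rectangle ++(1,1);}
\foreach \x/\y in {6/3,6/2,6/1,6/0,6/-1,5/-1,4/-1,3/-1,2/-1,7/2,7/0,3/-2,5/-2} {\filldraw[fill=gray!10] (\x,\y) rectangle ++(1,1);}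
\foreach \x/\y in {2/4,5/3,0/2,7/2,3/1,7/0,4/-1,1/3,2/0,3/-2,3/5,4/2,5/-2,6/1} {\fill (\x+0.5,\y+0.5) circle (3pt);}
\foreach \x in {0,...,8} {\node[below] at (\x,-2.2) {\scriptsize $\x$};}
\foreach \y in {-2,...,6} {\node[left] at (-0.2,\y) {\scriptsize $\y$};}
\end{tikzpicture}
\caption{The thin polyomino $\mathcal P_*$ of $27$ cells: the $14$ cells of $\mathcal P_0$ (dark) and $13$ added cells (light) that join its two components. Every horizontal or vertical run of at least two cells contains exactly one dotted cell, and the dotted cells are those that lie in only one such run.}
\label{fig:Pstar}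
\end{figure}

When the components of $\mathcal P$ are simple, the drop in height is the only obstruction.

\begin{theorem}\label{thm:D}
Let $\mathcal P_1,\dots,\mathcal P_m$ be the components of a collection $\mathcal P$, and assume that all of them are simple polyominoes.
\begin{itemize}
\item[(a)] $K[\mathcal P]$ is Cohen--Macaulay if and only if $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$. In that case $h_{K[\mathcal P]}=\prod_ih_{K[\mathcal P_i]}$, and \emph{(1)} and \emph{(2)} are equivalent.
\item[(b)] If all $\mathcal P_i$ are thin, then \emph{(1)} holds if and only if \emph{(3)} holds and $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$.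
\item[(c)] Let $G$ be the multigraph whose nodes are the components, with one edge for each vertex that lies in two components. If every connected component of $G$ has at most one cycle, then $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$; hence for thin components \emph{(1)--(4)} are then equivalent. The condition on $G$ is sharp: for $\mathcal P_0$ the graph $G$ has two nodes and three edges.
\end{itemize}
\end{theorem}

In (c), two parallel edges form a cycle. The implication (1)$\Rightarrow$(2) holds for every collection, by fact (F5) below. This paper does not decide whether (2)$\Rightarrow$(1) or (1)$\Rightarrow$(3) holds for all collections, nor whether the conjecture holds when $I_{\mathcal P}$ is prime.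

\section{Facts from commutative algebra}\label{sec:facts}

A \emph{standard graded algebra} is a quotient $R$ of a polynomial ring over $K$, with variables of degree one, by a proper homogeneous ideal. Its Hilbert series $H_R(t)=\sum_k(\dim_KR_k)t^k$ has the form $h_R(t)/(1-t)^d$ with $d=\dim R$ and $h_R(1)\neq0$. Homogeneous elements $\theta_1,\dots,\theta_s$ of positive degree form a \emph{regular sequence} if each $\theta_i$ is a non-zero-divisor on $R/(\theta_1,\dots,\theta_{i-1})$. The algebra $R$ is \emph{Cohen--Macaulay} if it has a regular sequence of length $d$. The quotient $\bar R$ by such a sequence is finite-dimensional, and $R$ is \emph{Gorenstein} if moreover the socle $\{z\in\bar R:\bar R_kz=0\text{ for all }k>0\}$ is one-dimensional; this does not depend on the sequence. Polynomial rings are Gorenstein. We use the following standard facts.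

\begin{itemize}
\item[(F1)] If $R$ is a finitely generated $K$-algebra and a domain, then $\operatorname{ht}\mathfrak p+\dim R/\mathfrak p=\dim R$ for every prime $\mathfrak p$. In particular $\dim S/I=n-\operatorname{ht}I$ for a proper ideal $I$ of a polynomial ring $S$ in $n$ variables.
\item[(F2)] If $R$ is standard graded and Cohen--Macaulay, then every associated prime of $R$, in particular every minimal prime, has dimension $\dim R$ \cite[Theorem 2.1.2]{BH}.
\item[(F3)] Let $R$ be standard graded and Cohen--Macaulay, and let $\theta_1,\dots,\theta_s$ be homogeneous of positive degree. They form a regular sequence if and only if $\dim R/(\theta_1,\dots,\theta_s)=\dim R-s$. Then $R'=R/(\theta_1,\dots,\theta_s)$ is Cohen--Macaulay, it is Gorenstein if and only if $R$ is, and $H_{R'}=H_R\prod_i(1-t^{\deg\theta_i})$. For linear forms $\theta_i$ this says $h_{R'}=h_R$.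
\item[(F4)] For standard graded algebras, $H_{R\otimes_KR'}=H_RH_{R'}$, so dimensions add and $h$-poly\-no\-mials multiply. Since tensoring over $K$ is exact, regular sequences of $R$ and $R'$ together form a regular sequence of $R\otimes_KR'$; so a tensor product of Cohen--Macaulay algebras is Cohen--Macaulay. Finally $K[M]\otimes_KK[M']=K[M\times M']$, so a tensor product of affine monoid domains is again one.
\item[(F5)] The $h$-polynomial of a Gorenstein standard graded algebra is palindromic \cite[Corollary 4.4.6]{BH}.
\end{itemize}

\section{The idea: cells against interior vertices}\label{sec:idea}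

We write $x_{ij}$ for $x_{(i,j)}$. Consider the zero set of $I_{\mathcal P}$. Where all coordinates are nonzero, the equation of an inner interval reads $x_ax_b/(x_cx_d)=1$, and it is the product of the equations of the cells in the interval. The equations of the cells are independent, and this gives a component of codimension $|\mathcal P|$ (Corollary~\ref{cor:torus}). All other components lie in coordinate subspaces. Setting $x_w=0$ for $w$ in a set $W$ costs $|W|$ in codimension, and it removes the equation of every interval that has a corner of each diagonal in $W$. If more independent equations are removed than variables are spent, the result is a component larger than the first.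

\begin{example}[a tie]\label{ex:diamond}
Let $\mathcal P=\{(2,1),(1,2),(3,2),(2,3)\}$, four cells around a missing cell. There are $12$ vertices, and $I_{\mathcal P}$ is generated by
\[
x_{21}x_{32}-x_{22}x_{31},\quad x_{12}x_{23}-x_{13}x_{22},\quad x_{32}x_{43}-x_{33}x_{42},\quad x_{23}x_{34}-x_{24}x_{33}.
\]
Each monomial is divisible by a corner of the missing cell, so $I_{\mathcal P}\subseteq(x_{22},x_{32},x_{23},x_{33})$: four variables remove four equations. Modulo $x_{21},x_{13},x_{42},x_{34}$ the generators become, up to sign, the monomials $x_{22}x_{31}$, $x_{12}x_{23}$, $x_{32}x_{43}$, $x_{24}x_{33}$ in disjoint variables. These eight elements generate an ideal of height $8$, so they form a regular sequence by (F3), and $\operatorname{ht}I_{\mathcal P}=4$. Hence $(x_{22},x_{32},x_{23},x_{33})$ is a minimal prime of $I_{\mathcal P}$, of the same height as the prime of the component described above. The ring $K[\mathcal P]$ is Gorenstein with $h=(1+t)^4=\tilde r_{\mathcal P}$.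
\end{example}

\begin{example}[the tie broken]\label{ex:ten}
Let $\mathcal P$ consist of the ten cells of $\mathcal P_0$ inside the dashed square of Figure~\ref{fig:P0}, and let $W=\{2,3,4\}^2$ be the set of the nine dotted vertices. The upper component is the zigzag $(2,4),(3,4),(3,3),(4,3),(4,2)$, whose inner intervals are five cells and four dominoes. For the cells $(2,4)$, $(3,4)$, $(3,3)$ and the dominoes $[(2,4),(4,5)]$, $[(3,3),(4,5)]$ the two lower corners lie in $W$; for the other four intervals, which are transposes of these, the two left corners lie in $W$. The point reflection treats the lower component. Two corners on a common side lie on different diagonals, so $I_{\mathcal P}\subseteq(x_w:w\in W)$ and $\operatorname{ht}I_{\mathcal P}\le9$, while a minimal prime of height $10$ exists. By (F2), $K[\mathcal P]$ is not Cohen--Macaulay.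

This is not yet a counterexample. In a zigzag only consecutive cells attack each other, so its rook polynomial is $1+5t+6t^2+t^3$, and the square of this polynomial has degree $6$ and coefficients $10$ and $12$ at $t$ and $t^5$. The rook polynomial is repaired by adding the cells $(3,5),(5,3),(2,0),(0,2)$. They lie outside the dashed square, and each adds one equation to both sides of the comparison, which becomes $9+4=13$ against $14$.
\end{example}

Section~\ref{sec:heights} turns this count into a formula for the height, Section~\ref{sec:blocks} shows that cells outside the square never disturb the comparison, and Section~\ref{sec:rooks} gives the criterion for palindromicity that dictates which cells to add.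

\section{Heights of the minimal primes}\label{sec:heights}

In Section~\ref{sec:glue} we shall glue components along only some of their common vertices, which yields rings that are not of the form $K[\mathcal P]$. We therefore work in a setting that keeps only the corners of the intervals. A \emph{rectangle system} is a finite set $V$ with a finite family $\mathcal R$ of \emph{rectangles}, where a rectangle $\rho$ consists of four distinct \emph{corners} $a,b,c,d\in V$ divided into a first diagonal $\{a,b\}$ and a second diagonal $\{c,d\}$. Put
\[
f_\rho=x_ax_b-x_cx_d\in S=K[x_v:v\in V],\qquad u_\rho=e_a+e_b-e_c-e_d\in\mathbb Z^V,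
\]
and $I_{\mathcal R}=(f_\rho:\rho\in\mathcal R)$. The inner intervals of a collection $\mathcal P$ form a rectangle system on $V(\mathcal P)$ with $I_{\mathcal R}=I_{\mathcal P}$.

Let $W\subseteq V$. A rectangle is \emph{untouched} by $W$ if none of its corners lies in $W$. The set $W$ is \emph{admissible} if every rectangle is either untouched or has a corner of each diagonal in $W$. Let $\Lambda_W\subseteq\mathbb Z^{V\setminus W}$ be the group generated by the $u_\rho$ with $\rho$ untouched, and put
\[
\gamma(W)=|W|+\operatorname{rank}\Lambda_W .
\]
For a prime $\mathfrak p$ of $S$ let $W(\mathfrak p)=\{v\in V:x_v\in\mathfrak p\}$.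

\begin{lemma}\label{lem:heights}
Let $(V,\mathcal R)$ be a rectangle system.
\begin{itemize}
\item[(i)] If $\mathfrak p$ is a minimal prime of $I_{\mathcal R}$, then $W(\mathfrak p)$ is admissible and $\operatorname{ht}\mathfrak p=\gamma(W(\mathfrak p))$.
\item[(ii)] For every admissible $W$ there is a prime $\mathfrak p\supseteq I_{\mathcal R}$ with $W(\mathfrak p)=W$ and $\operatorname{ht}\mathfrak p=\gamma(W)$.
\item[(iii)] $I_{\mathcal R}$ has a minimal prime of height $\gamma(\emptyset)$.
\end{itemize}
Consequently $\operatorname{ht}I_{\mathcal R}=\min\{\gamma(W):W\text{ admissible}\}$.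
\end{lemma}

\begin{proof}
Let $W$ be admissible, $n=|V\setminus W|$, $S'=S/(x_w:w\in W)=K[x_v:v\notin W]$, and let $L=K[\mathbb Z^{V\setminus W}]$ be the Laurent polynomial ring obtained from $S'$ by inverting all variables. The primes $\mathfrak p$ of $S$ with $W(\mathfrak p)=W$ correspond bijectively, preserving inclusions, to the primes $P$ of $L$, and $\operatorname{ht}\mathfrak p=|W|+\operatorname{ht}P$ by (F1) for $S$ and $S'$ and because localization preserves heights. By admissibility the binomials of the touched rectangles vanish in $S'$, so $I_{\mathcal R}$ generates in $L$ the ideal $J=(f_\rho:\rho\text{ untouched})$. We claim that $J$ is proper and that all its minimal primes have height $\operatorname{rank}\Lambda_W$.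

In $L$ the binomial $f_\rho$ is a unit times $x^{u_\rho}-1$. The identities $x^{\lambda+\mu}-1=x^\lambda(x^\mu-1)+(x^\lambda-1)$ and $x^{-\lambda}-1=-x^{-\lambda}(x^\lambda-1)$ show that $J=(x^\lambda-1:\lambda\in\Lambda_W)$, so $L/J$ is the group algebra of $\mathbb Z^{V\setminus W}/\Lambda_W$; in particular it is nonzero. This group is $\mathbb Z^r\oplus H$ with $H$ finite and $r=n-\operatorname{rank}\Lambda_W$, so $L/J$ is a free module of finite rank over the domain $K[\mathbb Z^r]$. A minimal prime $P$ of $L/J$ consists of zero-divisors, and nonzero elements of $K[\mathbb Z^r]$ are non-zero-divisors on a free module. Hence $P\cap K[\mathbb Z^r]=0$, the ring $(L/J)/P$ is a finite extension of $K[\mathbb Z^r]$, and its dimension is $r$. The claim follows from (F1) for $L$, which has dimension $n$.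

(i) Let $W=W(\mathfrak p)$. If a rectangle $\rho$ had a corner in $W$ on one diagonal and none on the other, then $f_\rho$ and one of its monomials would lie in $\mathfrak p$, hence the other monomial too, and so one of its variables; this contradicts the definition of $W$. So $W$ is admissible. The prime $P$ of $L$ corresponding to $\mathfrak p$ is minimal over $J$, because a smaller prime over $J$ would correspond to a smaller prime over $I_{\mathcal R}$. The claim gives $\operatorname{ht}\mathfrak p=\gamma(W)$.

(ii) Take the prime of $S$ that corresponds to a minimal prime of $J$.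

(iii) Let $\mathfrak p$ be the prime constructed in (ii) for $W=\emptyset$. A prime $\mathfrak p'$ with $I_{\mathcal R}\subseteq\mathfrak p'\subseteq\mathfrak p$ contains no variable, so it corresponds to a prime of $L$ over $J$, and $\mathfrak p'=\mathfrak p$ by minimality in $L$.

The last assertion follows from (i), which gives $\ge$, and (ii), which gives $\le$.
\end{proof}

The primes in (ii) need not be minimal over $I_{\mathcal R}$; they serve as upper bounds for the height. For collections of cells the ranks are controlled by the following lemma.

\begin{lemma}\label{lem:indep}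
Let $\mathcal P$ be a collection of cells. For every inner interval $\rho$ we have $u_\rho=\sum_{C\subseteq\rho}u_C$, the sum being over the cells in $\rho$. The vectors $u_C$, $C\in\mathcal P$, are linearly independent.
\end{lemma}

\begin{proof}
A vertex $v$ has coefficient $+1$ in $u_C$ if it is the lower-left or upper-right corner of $C$, and $-1$ if it is one of the other two corners. In the sum, the four cells around an interior vertex of $\rho$ contribute $+1,+1,-1,-1$, the two cells at a vertex in the interior of a side contribute $+1,-1$, and a corner of $\rho$ lies in one cell, where it has the same position as in $\rho$. This proves the formula. In a nontrivial linear relation among the $u_C$, take the cell $C$ with nonzero coefficient whose lower-left corner $a$ is lexicographically smallest. The other cells with vertex $a$ have lower-left corners $a-(1,0)$, $a-(0,1)$, $a-(1,1)$, which are lexicographically smaller, so they do not occur in the relation. Hence the coefficient of $e_a$ in the relation is nonzero, a contradiction.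
\end{proof}

\begin{corollary}\label{cor:torus}
For every collection $\mathcal P$ the ideal $I_{\mathcal P}$ has a minimal prime of height $|\mathcal P|$, so $\operatorname{ht}I_{\mathcal P}\le|\mathcal P|$. If $\operatorname{ht}I_{\mathcal P}<|\mathcal P|$, then $K[\mathcal P]$ is not Cohen--Macaulay. If $I_{\mathcal P}$ is prime, its height is $|\mathcal P|$.
\end{corollary}

\begin{proof}
Lemma~\ref{lem:indep} gives $\gamma(\emptyset)=|\mathcal P|$, and Lemma~\ref{lem:heights}(iii) gives the minimal prime. If the height is smaller, this prime has dimension $|V(\mathcal P)|-|\mathcal P|<\dim K[\mathcal P]$ by (F1), which (F2) excludes for Cohen--Macaulay rings.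
\end{proof}

\section{Blocks}\label{sec:blocks}

We need admissible sets $W$ with $\gamma(W)<|\mathcal P|$ whose admissibility does not depend on what $\mathcal P$ looks like far from $W$. The difficulty is that an inner interval may be long: it may cross the region around $W$ without having a corner there, and then its equation survives, or it may have a single corner in $W$, and then $W$ is not admissible. The two conditions in the next definition exclude these two accidents.

Let $m,n\ge1$. A \emph{block of type $(m,n)$ for $\mathcal P$} is a translate $D$ of the set of cells $\{1,\dots,m+1\}\times\{1,\dots,n+1\}$ such that every row and every column of $D$ contains a cell not in $\mathcal P$, and the four corner cells of $D$ are not in $\mathcal P$. Let $W_D$ be the set of the $mn$ lattice points in the interior of the rectangle covered by $D$.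

\begin{lemma}\label{lem:block}
Let $D$ be a block for $\mathcal P$ and $\rho$ an inner interval of $\mathcal P$.
\begin{itemize}
\item[(a)] $\rho$ has a corner in $W_D$ if and only if it contains a cell of $D$.
\item[(b)] In that case $\rho$ has a corner of each diagonal in $W_D$.
\end{itemize}
\end{lemma}

\begin{proof}
Translate so that $D=\{1,\dots,m+1\}\times\{1,\dots,n+1\}$. Then $W_D=X\times Y$ with $X=\{2,\dots,m+1\}$ and $Y=\{2,\dots,n+1\}$. Let $\rho=[p,q]\times[r,s]$. Its cells are the $(i,j)$ with $p\le i<q$ and $r\le j<s$, and its corners in $W_D$ form the product set $(\{p,q\}\cap X)\times(\{r,s\}\cap Y)$.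

(a) At each of its corners, $\rho$ contains one of the four cells around that corner, and the four cells around a point of $W_D$ lie in $D$. Conversely, let $\rho$ contain the cell $(i,j)\in D$ and have no corner in $W_D$. One factor of the product set is empty; exchanging the roles of rows and columns if necessary, let $\{p,q\}\cap X=\emptyset$. From $p\le i\le m+1$ and $p\notin X$ we get $p\le1$, and from $q\ge i+1\ge2$ and $q\notin X$ we get $q\ge m+2$. So $\rho$ contains the whole row $j$ of $D$, one cell of which is not in $\mathcal P$, a contradiction.

(b) If a factor of the product set has two elements, then two corners on a common side of $\rho$ lie in $W_D$, and they are on different diagonals. Otherwise exactly one of $p,q$ lies in $X$ and exactly one of $r,s$ lies in $Y$. If $q\in X$ and $p\notin X$, then $p<q\le m+1$ gives $p\le1<q$, so $\rho$ contains cells of column $1$. If $p\in X$ and $q\notin X$, then $q>p\ge2$ gives $p\le m+1<q$, so $\rho$ contains cells of column $m+1$. The same argument for $r,s$ shows that $\rho$ contains cells of row $1$ or of row $n+1$. Being a rectangle, $\rho$ then contains a corner cell of $D$, which is not in $\mathcal P$,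 a contradiction.
\end{proof}

\begin{proposition}\label{prop:block}
Let $D_1,\dots,D_k$ be pairwise disjoint blocks for $\mathcal P$, of types $(m_i,n_i)$. Then
\[
\operatorname{ht}I_{\mathcal P}\le|\mathcal P|-\sum_{i=1}^k\bigl(|\mathcal P\cap D_i|-m_in_i\bigr).
\]
If the sum is positive, then $K[\mathcal P]$ is not Cohen--Macaulay.
\end{proposition}

\begin{proof}
Let $W=V(\mathcal P)\cap\bigcup_iW_{D_i}$, so $|W|\le\sum_im_in_i$. An inner interval with a corner in $W$ has a corner in some $W_{D_i}$, hence one on each diagonal by Lemma~\ref{lem:block}; so $W$ is admissible. An untouched interval contains no cell of any $D_i$, so by Lemma~\ref{lem:indep} the group $\Lambda_W$ lies in the span of the $u_C$ with $C\in\mathcal P\setminus\bigcup_iD_i$, and $\operatorname{rank}\Lambda_W\le|\mathcal P|-\sum_i|\mathcal P\cap D_i|$ because the blocks are disjoint. Now apply Lemma~\ref{lem:heights} and Corollary~\ref{cor:torus}.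
\end{proof}

\begin{remark}\label{rem:size}
A block of type $(m,n)$ misses its four corner cells, a further cell in each of its $n-1$ inner rows, and a further cell in each of its $m-1$ inner columns. Hence
\[
|\mathcal P\cap D|-mn\le(m+1)(n+1)-4-\max(m-1,n-1)-mn=\min(m,n)-2 .
\]
Example~\ref{ex:diamond} is the case $m=n=2$ with difference $0$. A positive difference requires $m,n\ge3$. For $m=n=3$ exactly two cells besides the corners are then missing, and they must meet the rows $2,3$ and the columns $2,3$; so they are $(2,3),(3,2)$ or $(2,2),(3,3)$. Up to a reflection, the ten cells of Example~\ref{ex:ten} are the only way to fill the smallest useful block.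
\end{remark}

\section{Palindromic rook polynomials and the counterexamples}\label{sec:rooks}

Call a run \emph{long} if it has at least two cells. Every cell lies in exactly one horizontal and one vertical run. A cell is \emph{single} if exactly one of the two is long, and \emph{double} if both are.

\begin{lemma}\label{lem:rook}
Let $\mathcal P$ be a thin collection.
\begin{itemize}
\item[(i)] If $\mathcal P_1,\dots,\mathcal P_m$ are the components of $\mathcal P$, then $\tilde r_{\mathcal P}=\prod_i\tilde r_{\mathcal P_i}$.
\item[(ii)] Suppose that every cell lies in a long run and that every long run contains exactly one single cell. Let $\Gamma$ be the graph whose nodes are the $n$ long runs and whose edges are the double cells, each joining the two runs that contain it. Then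
\[
\tilde r_{\mathcal P}(t)=\sum_Mt^{|M|}(1+t)^{n-2|M|},
\]
where $M$ runs over the matchings of $\Gamma$, and $\tilde r_{\mathcal P}$ is palindromic of degree $n$.
\end{itemize}
\end{lemma}

\begin{proof}
Since $\mathcal P$ is thin, $r_k$ counts the non-attacking placements of $k$ rooks. Each run lies in one component, so a placement is non-attacking if and only if its restriction to every component is; this gives (i). For (ii), a placement is non-attacking if and only if every long run contains at most one rook. This means that the occupied double cells form a matching $M$ of $\Gamma$, and that the occupied single cells belong to runs not covered by $M$. Each of the $n-2|M|$ uncovered runs has exactly one single cell, which may be occupied or not, independently of the others. This proves the formula. Every summand $g$ satisfies $t^ng(1/t)=g(t)$, hence so does the sum. Thus $r_k=r_{n-k}$ for all $k$, and $r_n=r_0=1$ shows that the degree is $n$.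
\end{proof}

Both too many and too few single cells can destroy the symmetry: the domino has a run with two single cells and rook polynomial $1+2t$, and the zigzag of Example~\ref{ex:ten} has two runs with none. The four cells added there supply the missing single cells of the two zigzags.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
A $2\times2$ block needs two consecutive rows with two consecutive columns in common. From bottom to top, the consecutive rows of $\mathcal P_0$ have the common columns $\{2\}$, $\{2\}$, $\{1,4\}$, $\{3\}$, $\{3\}$, so $\mathcal P_0$ is thin. The long runs of $A$ are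
\[
\{(2,4),(3,4)\},\quad\{(3,3),(3,4),(3,5)\},\quad\{(3,3),(4,3),(5,3)\},\quad\{(4,2),(4,3)\}.
\]
The double cells $(3,4),(3,3),(4,3)$ join consecutive runs of this list, and the single cells $(2,4),(3,5),(5,3),(4,2)$ lie one in each run. So $\Gamma$ is a path with four nodes, which has $1,3,1$ matchings of sizes $0,1,2$, and
\[
\tilde r_A=(1+t)^4+3t(1+t)^2+t^2=1+7t+13t^2+7t^3+t^4 .
\]
By the point reflection $\tilde r_B=\tilde r_A$, and Lemma~\ref{lem:rook}(i) gives $\tilde r_{\mathcal P_0}=\tilde r_A^{\,2}$, which is palindromic as the square of a palindromic polynomial. So (3) holds, and (4) holds by \cite{NQR}.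

Let $D=\{1,2,3,4\}^2$. Then $D\setminus\mathcal P_0=\{(1,1),(1,4),(4,1),(4,4),(2,3),(3,2)\}$. This set contains the four corner cells, and the cells $(1,1),(2,3),(3,2),(4,4)$ meet every row and every column of $D$. So $D$ is a block of type $(3,3)$ with $|\mathcal P_0\cap D|=10>9$. By Proposition~\ref{prop:block}, $K[\mathcal P_0]$ is not Cohen--Macaulay, hence not Gorenstein.
\end{proof}

To obtain a polyomino we join $A$ to $B$ by a path of cells outside $D$, which leaves the block intact. The straight parts of the path are long runs with several single cells. Attaching one extra cell sideways to a single cell makes it double and creates a run of length two whose single cell is the new one. The cells $(7,2),(7,0),(3,-2),(5,-2)$ of $\mathcal P_*$ are attached for this purpose.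

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{The polyomino $\mathcal P_*$.} The path $(5,3),(6,3),(6,2),\dots,(6,-1),(5,-1),\dots,\allowbreak(2,-1),(2,0)$ joins $A$ to $B$, and each of the four remaining cells is adjacent to this path. So $\mathcal P_*$ is a polyomino. From bottom to top its consecutive rows have the common columns $\{3,5\}$, $\{2,6\}$, $\{2,6\}$, $\{2,6\}$, $\{1,4,6\}$, $\{3\}$, $\{3\}$, so $\mathcal P_*$ is thin. The table lists all long runs. A cell is double if and only if it occurs in both halves of the table; this is the case for $13$ cells, and each run contains exactly one of the other $14$.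

\begin{center}
\begin{tabular}{ll|ll}
horizontal run & single cell & vertical run & single cell\\
\hline
$y=4$, $x=2,3$ & $(2,4)$ & $x=1$, $y=2,3$ & $(1,3)$\\
$y=3$, $x=3,\dots,6$ & $(5,3)$ & $x=2$, $y=-1,\dots,2$ & $(2,0)$\\
$y=2$, $x=0,1,2$ & $(0,2)$ & $x=3$, $y=-2,-1$ & $(3,-2)$\\
$y=2$, $x=6,7$ & $(7,2)$ & $x=3$, $y=3,4,5$ & $(3,5)$\\
$y=1$, $x=2,3$ & $(3,1)$ & $x=4$, $y=2,3$ & $(4,2)$\\
$y=0$, $x=6,7$ & $(7,0)$ & $x=5$, $y=-2,-1$ & $(5,-2)$\\
$y=-1$, $x=2,\dots,6$ & $(4,-1)$ & $x=6$, $y=-1,\dots,3$ & $(6,1)$
\end{tabular}
\end{center}

\emph{The chain $\mathcal P_k$.} The cells of $\mathcal P_*$ lie in the columns $0,\dots,7$. Column $0$ contains only $(0,2)$, column $1$ only $(1,2),(1,3)$, and column $7$ only $(7,0),(7,2)$. Copies whose indices differ by at least two are separated by several columns, so it suffices to look at the copies $\mathcal P_*$ and $\mathcal P_*+(7,0)$, which overlap in column $7$. They share exactly the cell $(7,2)=(0,2)+(7,0)$, so $\mathcal P_k$ is a polyomino. Two consecutive columns, neither a multiple of $7$, contain cells of one copy only, and a column that is a multiple of $7$ contains no two adjacent cells; hence $\mathcal P_k$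 is thin. In column $7$ the vertical runs are the one-cell runs $(7,0)$ and $(7,2)$, and all other vertical runs are those of one copy. A horizontal run changes only if it passes through column $7$. The cell $(8,0)$ is absent, so the run through $(7,0)$ is unchanged, while the two runs through $(7,2)$ merge into the run $y=2$, $x=6,7,8,9$. In it the cells $(6,2),(8,2),(9,2)$ are double and $(7,2)$ is single. So Lemma~\ref{lem:rook}(ii) applies, and $\tilde r_{\mathcal P_k}$ is palindromic.

\emph{Dimensions.} Let $D_i=\{1,2,3,4\}^2+(7i,0)$ for $0\le i<k$. These sets are disjoint, $D_i$ meets only the $i$th copy, and none of the $13$ cells of $\mathcal P_*\setminus\mathcal P_0$ lies in $D_0$. So each $D_i$ is a block of type $(3,3)$ with ten cells of $\mathcal P_k$, as in the proof of Theorem~\ref{thm:A}. Proposition~\ref{prop:block} gives $\operatorname{ht}I_{\mathcal P_k}\le|\mathcal P_k|-k$, that is, $\dim K[\mathcal P_k]\ge|V|-|\mathcal P_k|+k$, and Corollary~\ref{cor:torus} gives the minimal prime of dimension $|V|-|\mathcal P_k|$ and the last assertion.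
\end{proof}

\section{Gluing simple polyominoes along vertices}\label{sec:glue}

Let $\mathcal P_1,\dots,\mathcal P_m$ be the components of $\mathcal P$, all simple, and $V_i=V(\mathcal P_i)$. Each $K[\mathcal P_i]$ is a Cohen--Macaulay domain, and $K[\mathcal P]$ arises from their tensor product by identifying variables. The question is whether these identifications form a regular sequence.

The cells of an inner interval are connected by adjacencies, so every inner interval of $\mathcal P$ is an inner interval of exactly one component. Any three of the four cells around a vertex are connected by adjacencies, so a vertex lies in at most two components. A vertex in two components is a \emph{glue vertex}. Let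
\[
T=K[\mathcal P_1]\otimes_K\dots\otimes_KK[\mathcal P_m].
\]
By (QSS) and (F4), $T$ is a Cohen--Macaulay domain with $h_T=\prod_ih_{K[\mathcal P_i]}$. By Corollary~\ref{cor:torus} the prime $I_{\mathcal P_i}$ has height $|\mathcal P_i|$, so $\dim T=\sum_i|V_i|-|\mathcal P|$. For a glue vertex $v$ let $\ell_v\in T$ be the difference of the two variables that belong to $v$.

Let $E$ be a set of glue vertices. Let $V_E$ be obtained from the disjoint union of the $V_i$ by identifying, for each $v\in E$, the two copies of $v$. Then $|V_E|=\sum_i|V_i|-|E|$, each $V_i$ is a subset of $V_E$, and so is $E$. The inner intervals of the $\mathcal P_i$ form a rectangle system on $V_E$; let $I_E\subseteq S_E=K[x_v:v\in V_E]$ be its ideal. Then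
\[
T_E:=S_E/I_E=T/(\ell_v:v\in E),
\]
and $T_E=K[\mathcal P]$, $I_E=I_{\mathcal P}$ when $E$ is the set of all glue vertices. Let $G_E$ be the multigraph with nodes $1,\dots,m$ and one edge $\{i,j\}$ for each $v\in E$, where $v\in V_i\cap V_j$.

For a set $U\subseteq V_i$ that is admissible for $\mathcal P_i$ define the \emph{excess} $e_i(U)=\gamma(U)-|\mathcal P_i|$, with $\gamma$ computed in $\mathcal P_i$.

\begin{lemma}\label{lem:excess}
Let $W\subseteq V_E$ and $W_i=W\cap V_i$. Then $W$ is admissible if and only if each $W_i$ is admissible for $\mathcal P_i$, and in that case
\begin{equation}\label{eq:excess}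
\gamma(W)=|\mathcal P|+\sum_ie_i(W_i)-|W\cap E|.
\end{equation}
Moreover $e_i(\emptyset)=0$, and $e_i(W_i)\ge1$ if $W_i\neq\emptyset$.
\end{lemma}

\begin{proof}
A rectangle from $\mathcal P_i$ has its corners in $V_i$, so whether it is untouched, or met on both diagonals, depends only on $W_i$. This gives the first claim and $\Lambda_W=\sum_i\Lambda_{W_i}$. The vectors $u_C\in\mathbb Z^{V_E}$, $C\in\mathcal P$, are linearly independent, because the natural map $\mathbb Z^{V_E}\to\mathbb Z^{V(\mathcal P)}$ sends them to the independent vectors of Lemma~\ref{lem:indep}. As $\Lambda_{W_i}$ lies in the span of the $u_C$ with $C\in\mathcal P_i$, the sum is direct and the ranks add. Also $|W|=\sum_i|W_i|-|W\cap E|$, since the elements of $E$ are counted twice. This proves \eqref{eq:excess}. Lemma~\ref{lem:indep} gives $e_i(\emptyset)=0$. If $W_i\ne\emptyset$, Lemma~\ref{lem:heights}(ii) gives a prime $\mathfrak q\supseteq I_{\mathcal P_i}$ of height $|\mathcal P_i|+e_i(W_i)$ that contains a variable. The prime $I_{\mathcal P_i}$ has height $|\mathcal P_i|$ and contains no variable, so the inclusion is strict and $e_i(W_i)\ge1$.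
\end{proof}

Formula \eqref{eq:excess} restates the count of Section~\ref{sec:idea}: every component that $W$ enters costs at least one, and every glue vertex in $W$ refunds one. The height can drop only if some set of components is tied together by more glue vertices than it has members.

\begin{proposition}\label{prop:glue}
Let $E$ be a set of glue vertices.
\begin{itemize}
\item[(i)] If $\operatorname{ht}I_E=|\mathcal P|$, then the $\ell_v$, $v\in E$, form a regular sequence on $T$, the ring $T_E$ is Cohen--Macaulay with $h_{T_E}=\prod_ih_{K[\mathcal P_i]}$, and $T_E$ is Gorenstein if and only if this polynomial is palindromic.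
\item[(ii)] If every connected component of $G_E$ has at most one cycle, then $\operatorname{ht}I_E=|\mathcal P|$.
\end{itemize}
\end{proposition}

\begin{proof}
(i) By (F1), $\dim T_E=|V_E|-|\mathcal P|=\dim T-|E|$. By (F3) the $\ell_v$ form a regular sequence, $T_E$ is Cohen--Macaulay, $h_{T_E}=h_T$, and $T_E$ is Gorenstein if and only if $T$ is. The ring $T_E$ need not be a domain, but $T$ is one, so (St) applies to $T$.

(ii) Let $W$ be admissible and $N=\{i:W_i\ne\emptyset\}$. A vertex in $W\cap E$ is an edge of $G_E$ with both ends in $N$. A connected multigraph with more edges than nodes has a spanning tree and two further edges, each of which closes a cycle with the tree, so it has two distinct cycles. Hence each connected component of the subgraph of $G_E$ induced on $N$ has at most as many edges as nodes, and $|W\cap E|\le|N|\le\sum_ie_i(W_i)$. By \eqref{eq:excess}, $\gamma(W)\ge|\mathcal P|=\gamma(\emptyset)$, and Lemma~\ref{lem:heights} gives the height.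
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Let $E$ be the set of all glue vertices, so $G_E=G$.

(a) If $K[\mathcal P]$ is Cohen--Macaulay, then $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$ by Corollary~\ref{cor:torus}. The converse and the remaining assertions are Proposition~\ref{prop:glue}(i).

(b) A $2\times2$ block lies in one component, so $\mathcal P$ is thin. By Lemma~\ref{lem:rook}(i) and (RR), $\tilde r_{\mathcal P}=\prod_ih_{K[\mathcal P_i]}$. So if $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$, then $h_{K[\mathcal P]}=\tilde r_{\mathcal P}$ and (1), (2), (3) are equivalent by (a). Since (1) implies that $K[\mathcal P]$ is Cohen--Macaulay, it implies $\operatorname{ht}I_{\mathcal P}=|\mathcal P|$ by (a). Both directions of (b) follow.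

(c) The height statement is Proposition~\ref{prop:glue}(ii). For thin components the proof of (b) then gives the equivalence of (1), (2), (3), and (3)$\Leftrightarrow$(4) is \cite{NQR}. For the sharpness, consider $\mathcal P_0$. In each row the cells of $A$ are consecutive, so from a cell outside $A$ one can walk left or right, through cells outside $A$, until one leaves a rectangle that contains $A$; thus $A$ is simple, and so is its reflection $B$. All vertices $(x,y)$ of $A$ satisfy $x+y\ge6$, with equality exactly for $(2,4),(3,3),(4,2)$, and the point reflection permutes these three and reverses the inequality. So they are the glue vertices, and $G$ has two nodes and three edges, one edge more than the condition permits. The components are thin, (3) holds and (1) fails by Theorem~\ref{thm:A}.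
\end{proof}

\begin{remark}
Simplicity enters through (QSS), twice: it makes $T$ a Cohen--Macaulay domain, and it gives $e_i\ge1$ on non-empty sets. Part (c) fails without it. For the polyomino $\mathcal P_*$, in which the cell $(2,3)$ is a hole, $G$ is a single node, and $\operatorname{ht}I_{\mathcal P_*}<|\mathcal P_*|$ by Theorem~\ref{thm:B}. Thinness enters only through (RR) and Lemma~\ref{lem:rook}(i).
\end{remark}

\section{The Hilbert series of $K[\mathcal P_0]$}\label{sec:hilbert}

Throughout this section $\mathcal P=\mathcal P_0$, $S=K[x_v:v\in V(\mathcal P)]$, $D=\{1,2,3,4\}^2$ and $W_D=\{2,3,4\}^2$. The glue vertices are $v_1=(2,4)$, $v_2=(3,3)$, $v_3=(4,2)$, and $\ell_i=\ell_{v_i}$. Listing the cells of $A$ as in the introduction, each after the first is adjacent to an earlier one and brings two new vertices. So $|V(A)|=|V(B)|=16$, $|V(\mathcal P)|=29$, and $T=K[A]\otimes_KK[B]$ has dimension $32-14=18$.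

Since $K[\mathcal P]$ is not Cohen--Macaulay, its $h$-polynomial cannot be read off from $T$ by (F3). But the first two gluings are harmless, and the third can be measured.

\begin{lemma}\label{lem:R}
The ring $R=T/(\ell_1,\ell_2)$ is Gorenstein of dimension $16$ with $h_R=\tilde r_{\mathcal P}$, and $K[\mathcal P]=R/\ell_3R$.
\end{lemma}

\begin{proof}
For $E=\{v_1,v_2\}$ the graph $G_E$ has two nodes and two edges, hence one cycle. By Proposition~\ref{prop:glue}, $\ell_1,\ell_2$ is a regular sequence and $h_R=h_{K[A]}h_{K[B]}$, which is $\tilde r_A\tilde r_B=\tilde r_{\mathcal P}$ by (RR). This polynomial is palindromic, so $R$ is Gorenstein.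
\end{proof}

For a graded module $M$ let $M(a)$ be the shifted module with $M(a)_k=M_{a+k}$, so that $H_{M(a)}=t^{-a}H_M$. With $N=0:_R\ell_3$ there is an exact sequence of graded modules
\begin{equation}\label{eq:exact}
0\longrightarrow N(-1)\longrightarrow R(-1)\xrightarrow{\ \ell_3\ }R\longrightarrow K[\mathcal P]\longrightarrow0 ,
\end{equation}
so it suffices to determine $N$. The module $N$ lives on those components of $R$ on which $\ell_3$ vanishes, and these are the components of $K[\mathcal P]$ of dimension $16$. We show that there is only one (Lemma~\ref{lem:Q}) and that it occurs with multiplicity one (Lemma~\ref{lem:red}). Duality for the Gorenstein ring $R$ then identifies $N$.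

\begin{lemma}\label{lem:ci}
Let $f_1,\dots,f_p$ be binomials of the form $xy-zw$ in pairwise disjoint sets of four variables of a polynomial ring $S'$ in $n$ variables. Then $(f_1,\dots,f_p)$ is a prime of height $p$ that contains no variable, and the quotient is Gorenstein with $h$-polynomial $(1+t)^p$.
\end{lemma}

\begin{proof}
The quotient is the tensor product of a polynomial ring and $p$ copies of the ring of one cell, which is an affine monoid domain by (QSS); so it is a domain by (F4). Again by (F4) the $f_i$ form a regular sequence, and (F3) gives the Gorenstein property and the Hilbert series $(1-t^2)^p/(1-t)^n=(1+t)^p/(1-t)^{n-p}$. An ideal generated by quadrics contains no variable.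
\end{proof}

By \eqref{eq:excess}, a drop in height requires all three glue vertices in $W$ at the minimal cost of one in each component. The next lemma shows that this determines $W$.

\begin{lemma}\label{lem:A}
Let $U\subseteq V(A)$ be admissible for $A$ with $v_1,v_2,v_3\in U$ and excess $e_A(U)=1$. Then $U=U_0$, where $U_0=V(A)\cap W_D=\{(2,4),(3,4),(4,4),(3,3),(4,3),(4,2)\}$.
\end{lemma}

\begin{proof}
Let $S_A=K[x_v:v\in V(A)]$. By Lemma~\ref{lem:heights}(ii) there is a prime $\mathfrak q\supseteq I_A$ of height $8$ with $W(\mathfrak q)=U$. As $I_A$ is a prime of height $7$,
\begin{equation}\label{eq:squeeze}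
\text{every prime }\mathfrak q'\text{ with }I_A\subsetneq\mathfrak q'\subseteq\mathfrak q\text{ equals }\mathfrak q .
\end{equation}

We first show $x_{25}\notin\mathfrak q$. Let $A'=A\setminus\{(2,4)\}$. It is a polyomino whose cells in each row are consecutive, so it is simple, and $V(A')=V(A)\setminus\{(2,4),(2,5)\}$. The inner intervals of $A$ that contain the cell $(2,4)$ are $[(2,4),(3,5)]$ and $[(2,4),(4,5)]$; both have the corners $(2,4)$ and $(2,5)$, on different diagonals. The other inner intervals are those of $A'$. Hence $S_A/\mathfrak q'\cong K[A']$ for $\mathfrak q'=I_A+(x_{24},x_{25})$, so $\mathfrak q'$ is prime by (QSS), and $x_{33}\notin\mathfrak q'$. If $x_{25}\in\mathfrak q$, then $\mathfrak q'\subseteq\mathfrak q$, and \eqref{eq:squeeze} contradicts $x_{33}\in\mathfrak q$.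

The binomials of the two intervals are $x_{24}x_{35}-x_{25}x_{34}$ and $x_{24}x_{45}-x_{25}x_{44}$. With $x_{24}\in\mathfrak q$ and $x_{25}\notin\mathfrak q$ they give $x_{34},x_{44}\in\mathfrak q$. The transposition preserves $A$ and the set $\{v_1,v_2,v_3\}$, so the transposed argument gives $x_{52}\notin\mathfrak q$ and $x_{43}\in\mathfrak q$. Thus $U_0\subseteq U$.

The set $D$ is a block for $A\subseteq\mathcal P$. By Lemma~\ref{lem:block}, $U_0$ is admissible, and its untouched intervals are those that contain no cell of $D$, namely the cells $(3,5)$ and $(5,3)$. So $\mathfrak q''=I_A+(x_w:w\in U_0)$ equals $(x_w:w\in U_0)+(f_{(3,5)},f_{(5,3)})$, which is prime with $W(\mathfrak q'')=U_0$ by Lemma~\ref{lem:ci}. By \eqref{eq:squeeze}, $\mathfrak q=\mathfrak q''$ and $U=U_0$.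
\end{proof}

\begin{lemma}\label{lem:Q}
Let $Q=(x_w:w\in W_D)+(f_{(3,5)},f_{(5,3)},f_{(2,0)},f_{(0,2)})\subseteq S$. Then $Q$ is a prime of height $13$ containing $I_{\mathcal P}$, and $S/Q$ is Gorenstein of dimension $16$ with $h$-polynomial $(1+t)^4$. Moreover $\operatorname{ht}I_{\mathcal P}=13$, and $Q$ is the only prime of height $13$ that contains $I_{\mathcal P}$.
\end{lemma}

\begin{proof}
The cells of $\mathcal P$ outside $D$ are $(3,5),(5,3),(2,0),(0,2)$, and their vertex sets are pairwise disjoint. By Lemma~\ref{lem:block}, $W_D$ is admissible and these four cells are its untouched intervals, so $Q=I_{\mathcal P}+(x_w:w\in W_D)$. Lemma~\ref{lem:ci}, applied in the $20$ variables outside $W_D$, gives the properties of $Q$ and $S/Q$.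

Let $\mathfrak p$ be a minimal prime of $I_{\mathcal P}$ of height at most $13$, let $W=W(\mathfrak p)$, and let $s$ be the number of glue vertices in $W$. By Lemma~\ref{lem:heights}(i) and \eqref{eq:excess}, $\operatorname{ht}\mathfrak p=14+e_A(W_A)+e_B(W_B)-s$. So $s\ge1$. Then $W_A$ and $W_B$ are non-empty, both excesses are at least one, and $13\ge\operatorname{ht}\mathfrak p\ge16-s$ forces $s=3$ and $e_A(W_A)=e_B(W_B)=1$. By Lemma~\ref{lem:A}, $W_A=U_0$ consists of the points of $W_D$ with $x+y\ge6$, and by the point reflection $W_B$ consists of those with $x+y\le6$. Hence $W=W_D$, so $\mathfrak p\supseteq Q\supseteq I_{\mathcal P}$, and $\mathfrak p=Q$ by minimality. Every prime of height at most $13$ over $I_{\mathcal P}$ contains such a minimal prime, hence contains $Q$ and equals it. This gives the last two assertions.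
\end{proof}

The component defined by $Q$ could still be non-reduced in $K[\mathcal P]$. Near a general point of it, each of $A$ and $B$ has a single transversal coordinate, $u$ and $u'$ below. Each glue vertex imposes a linear relation between $u$ and $u'$, and two of these relations are already incompatible unless $u=u'=0$.

\begin{lemma}\label{lem:red}
$I_{\mathcal P}S_Q=QS_Q$; that is, the local ring $K[\mathcal P]_Q$ is a field.
\end{lemma}

\begin{proof}
The four binomials among the generators of $Q$ lie in $I_{\mathcal P}$, so it suffices to show that $x_w=0$ in $K[\mathcal P]_Q$ for all $w\in W_D$. In this ring the variables outside $W_D$ are units. Put $u=x_{24}/x_{25}$. Five inner intervals of $A$ give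
\[
\begin{array}{lll}
[(2,4),(3,5)]: & x_{24}x_{35}=x_{25}x_{34}, & x_{34}=u\,x_{35},\\[2pt]
[(2,4),(4,5)]: & x_{24}x_{45}=x_{25}x_{44}, & x_{44}=u\,x_{45},\\[2pt]
[(3,3),(5,4)]: & x_{33}x_{54}=x_{34}x_{53}, & x_{33}=u\,x_{35}x_{53}/x_{54},\\[2pt]
[(4,3),(5,4)]: & x_{43}x_{54}=x_{44}x_{53}, & x_{43}=u\,x_{45}x_{53}/x_{54},\\[2pt]
[(4,2),(5,4)]: & x_{42}x_{54}=x_{44}x_{52}, & x_{42}=u\,x_{45}x_{52}/x_{54}.
\end{array}
\]
So all $x_w$ with $w\in U_0$ are multiples of $u$. The point reflection preserves $I_{\mathcal P}$ and $Q$ and replaces $x_{ij}$ by $x_{6-i,6-j}$. Hence the variables of the reflected set, which together with $U_0$ covers $W_D$, are multiples of $u'=x_{42}/x_{41}$, and the third and fifth lines become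
\[
x_{33}=u'\,x_{31}x_{13}/x_{12},\qquad x_{24}=u'\,x_{21}x_{14}/x_{12}.
\]
Comparing with $x_{24}=u\,x_{25}$ gives $u'=u\,x_{25}x_{12}/(x_{21}x_{14})$. Substituting this into the first formula and subtracting the two expressions for $x_{33}$ gives
\[
u\cdot\frac{g}{x_{54}x_{21}x_{14}}=0,\qquad g=x_{35}x_{53}x_{21}x_{14}-x_{25}x_{31}x_{13}x_{54}.
\]
The variable $x_{14}$ occurs in no generator of $Q$, so $S/Q$ is a polynomial ring in $x_{14}$ over a domain. The coefficient $x_{35}x_{53}x_{21}$ of $x_{14}$ in $g$ is a product of variables outside the prime $Q$, so $g\notin Q$. Thus $g$ is a unit of $K[\mathcal P]_Q$, and $u=0$, $u'=0$.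
\end{proof}

We recall the facts on duality that we need. A Cohen--Macaulay standard graded algebra $R'=S'/I'$ of dimension $d$, with $S'$ a polynomial ring in $n$ variables, has the graded \emph{canonical module} $\omega_{R'}=\operatorname{Ext}^{n-d}_{S'}(R',S'(-n))$, which depends only on $R'$.
\begin{itemize}
\item[(F6)] If $R'$ is Gorenstein, then $\omega_{R'}\cong R'(\deg h_{R'}-d)$.
\item[(F7)] If $\mathfrak a\subseteq R'$ is a homogeneous ideal and $R'/\mathfrak a$ is Cohen--Macaulay of the same dimension $d$, then $\omega_{R'/\mathfrak a}\cong\operatorname{Hom}_{R'}(R'/\mathfrak a,\omega_{R'})$ as graded modules.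
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\mathfrak q\subset R$ be the preimage of $Q/I_{\mathcal P}$ under $R\to K[\mathcal P]$. It is a homogeneous prime that contains $\ell_3$, and $R/\mathfrak q=S/Q$.

We claim that $N=0:_R\mathfrak q$. The inclusion $\supseteq$ holds because $\ell_3\in\mathfrak q$. For the other, let $\mathfrak p$ be an associated prime of $N$. Since $N\subseteq R$, it is an associated prime of $R$ and has dimension $16$ by (F2). Since $\ell_3N=0$, it contains $\ell_3$, so it corresponds to a prime of $S$ over $I_{\mathcal P}$ of height $29-16=13$. By Lemma~\ref{lem:Q}, $\mathfrak p=\mathfrak q$. The zero-divisors on $N$ form the union of its associated primes, so elements outside $\mathfrak q$ are non-zero-divisors on $N$ and the map $N\to N_{\mathfrak q}$ is injective. Now $N_{\mathfrak q}$ is a module over $R_{\mathfrak q}/\ell_3R_{\mathfrak q}=K[\mathcal P]_Q$, whose maximal ideal is zero by Lemma~\ref{lem:red}. So $\mathfrak qN_{\mathfrak q}=0$, hence $\mathfrak qN=0$, and the claim is proved.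

Evaluation at $1$ identifies $\operatorname{Hom}_R(R/\mathfrak q,R)$ with $0:_R\mathfrak q=N$. Both $R$ and $R/\mathfrak q$ are Gorenstein of dimension $16$, with $h$-polynomials of degrees $8$ and $4$. By (F6), $\omega_R\cong R(-8)$ and $\omega_{R/\mathfrak q}\cong(R/\mathfrak q)(-12)$, and (F7) gives
\[
(R/\mathfrak q)(-12)\cong\operatorname{Hom}_R(R/\mathfrak q,R(-8))\cong N(-8).
\]
Thus $N\cong(R/\mathfrak q)(-4)$ and $H_N=t^4(1+t)^4/(1-t)^{16}$. By \eqref{eq:exact},
\[
H_{K[\mathcal P]}=(1-t)H_R+tH_N=\frac{(1-t)\tilde r_{\mathcal P}(t)+t^5(1+t)^4}{(1-t)^{16}} .
\]
The numerator has the value $16\ne0$ at $t=1$, so it is the $h$-polynomial. From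
\[
\tilde r_{\mathcal P}=1+14t+75t^2+196t^3+269t^4+196t^5+75t^6+14t^7+t^8
\]
we get
\[
(1-t)\tilde r_{\mathcal P}=1+13t+61t^2+121t^3+73t^4-73t^5-121t^6-61t^7-13t^8-t^9 ,
\]
and adding $t^5+4t^6+6t^7+4t^8+t^9$ gives the polynomial in the theorem. It has degree $8$, and $h_0=1\ne-9=h_8$.
\end{proof}

\begin{remark}
The low coefficients can be checked directly. First, $h_1=13=\operatorname{ht}I_{\mathcal P}$. Next, each component has $7$ cells, and its long runs, of lengths $2,3,3,2$, contain $1+3+3+1=8$ intervals with more than one cell. So $I_{\mathcal P}$ has $30$ quadratic generators. They are linearly independent, because no monomial occurs in two of them. Hence $\dim_KK[\mathcal P]_2=\binom{30}{2}-30=405$, and the coefficient of $t^2$ in $(1-t)^{16}H_{K[\mathcal P]}$ is $405-16\cdot29+\binom{16}{2}=61$.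
\end{remark}

\begin{thebibliography}{9}

\bibitem{BH} Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{HM} Herzog and Saeedi Madani, \emph{The coordinate ring of a simple polyomino}, Illinois J. Math. (2014).

\bibitem{NQR} Francesco Navarra, Ayesha Asloob Qureshi and Giancarlo Rinaldo, \emph{Palindromic switching rook polynomials and domino-stable collections of cells}, arXiv:2511.13982 (2025).

\bibitem{QSS} Qureshi, Shibuta and Shikama, \emph{Simple polyominoes are prime}, J. Commut. Algebra (2017).

\bibitem{RR} Rinaldo and Romeo, \emph{Hilbert series of simple thin polyominoes}, J. Algebraic Combin. (2021).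

\bibitem{St} Stanley, \emph{Hilbert functions of graded algebras}, Adv. Math. (1978).

\end{thebibliography}
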